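# Which points carry the perimeter of the hull of several planar random walks

## 1. Endpoints with extreme drifts determine the perimeter up to $o(\sqrt n)$

Let $N\ge1$ and let $S^{(1)},\dots,S^{(N)}$ be independent random walks in $\mathbb R^2$, with $S^{(k)}_0=\mathbf 0$ and $S^{(k)}_n=\sum_{i=1}^nZ^{(k)}_i$. For each $k$ the increments $Z^{(k)}_1,Z^{(k)}_2,\dots$ are i.i.d. with $\mathbb E\|Z^{(k)}_1\|^2<\infty$ and mean drift $\boldsymbol\mu_k=\mathbb EZ^{(k)}_1$. Different walks may have different increment laws. Let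
$$\mathcal H_n=\operatorname{hull}\bigcup_{k=1}^N\{S^{(k)}_0,\dots,S^{(k)}_n\},\qquad L_n=\operatorname{perim}\mathcal H_n,$$
where the perimeter of a segment is twice its length and the perimeter of a point is $0$. Put
$$P=\{\mathbf 0,\boldsymbol\mu_1,\dots,\boldsymbol\mu_N\},\qquad \mathcal C=\mathcal C_{\boldsymbol\mu}=\operatorname{hull}P,\qquad V=\{\text{extreme points of }\mathcal C\}\subseteq P,$$
and
$$\mathcal G^*_n=\big(\{\mathbf 0\}\text{ if }\mathbf 0\in V\big)\cup\{S^{(k)}_n:\boldsymbol\mu_k\in V\setminus\{\mathbf 0\}\}\cup\Big(\bigcup_{k:\boldsymbol\mu_k=\mathbf 0}\{S^{(k)}_0,\dots,S^{(k)}_n\}\text{ if }\mathbf 0\in V\Big).$$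

**Theorem 1.** Let $\mathcal A_n$ be any (random) finite set with $\mathcal G^*_n\subseteq\mathcal A_n\subseteq\mathcal H_n$. Then:

(a) $\mathbb E\big[(L_n-\operatorname{perim}\operatorname{hull}\mathcal A_n)^2\big]/n\to0$. In particular $(L_n-\operatorname{perim}\operatorname{hull}\mathcal A_n)/\sqrt n\to0$ in probability.

(b) $0\le\mathbb E[L_n-\operatorname{perim}\operatorname{hull}\mathcal A_n]=O(\log n)$ for $n\ge2$. It is $O(1)$ if $\mathbf 0\in\operatorname{int}\mathcal C$.

In words: the hull $\mathcal H_n$ is built from $N(n+1)$ points, and to compute its perimeter with an error negligible against $\sqrt n$ we may throw away almost all of them. A walk with non-zero drift contributes at most its last position, and only if its drift is a corner of $\mathcal C$. A walk with zero drift contributes only if $\mathbf 0$ is a corner of $\mathcal C$, and then we keep its whole trajectory.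

Two further theorems, stated and proved in Sections 8 and 9, show that $\log n$ in (b) is the right order in general, and that no walk whose drift is a corner can be dropped (unless it is deterministic).

## 2. The sets $\mathcal G_n$, $\mathcal G_n'$, $\mathcal G_n^*$ and the conjecture they come from

Theorem 1 answers a question from Wojciech Cygan, Tomislav Kralj, Nikola Sandrić, Stjepan Šebek, Andrew Wade and Mo Dick Wong, "Fluctuations for diameter and perimeter of convex hulls of multiple random walks", arXiv:2509.17590 (2025). Its formulation needs some vocabulary.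

**Definition (extreme point, face).** A point $v$ of a convex set $C$ is *extreme* if it is not in the open segment between two distinct points of $C$. A *face* of $\mathcal C$ *incident to* $\mathbf 0$ is a closed one-dimensional face of $\mathcal C$ that contains $\mathbf 0$. If $\mathcal C$ is a polygon with interior, its one-dimensional faces are its edges; if $\mathcal C$ is a segment, the only one is $\mathcal C$; if $\mathcal C$ is a point, there is none. So there are at most two faces incident to $\mathbf 0$.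

**Definition (the sets).** Let $I^{\mathrm f}_{\boldsymbol\mu}$ be the set of $k$ with $\boldsymbol\mu_k\neq\mathbf 0$ such that $\boldsymbol\mu_k$ lies on a face incident to $\mathbf 0$. This face is unique, since two different edges share at most one point, here $\mathbf 0$; it is called the face of $\boldsymbol\mu_k$. Let $\mathcal E^{\mathrm f}_n=\bigcup_{k\in I^{\mathrm f}_{\boldsymbol\mu}}\{S^{(k)}_0,\dots,S^{(k)}_n\}$. Let $\mathcal E^0_n$ be the union of all trajectories with zero drift if $\mathbf 0\in\partial\mathcal C$ (boundary as a subset of $\mathbb R^2$), and $\mathcal E^0_n=\emptyset$ otherwise. Put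
$$\mathcal G_n=\{\mathbf 0\}\cup\{S^{(k)}_n:k\notin I^{\mathrm f}_{\boldsymbol\mu}\}\cup\mathcal E^0_n\cup\mathcal E^{\mathrm f}_n .$$
For $k\in I^{\mathrm f}_{\boldsymbol\mu}$ let

- (i) $T^{(k)}_n=\emptyset$ if $\boldsymbol\mu_k$ is in the relative interior of its face;
- (ii) $T^{(k)}_n=\{S^{(k)}_n\}$ if (i) does not hold and no other $j\in I^{\mathrm f}_{\boldsymbol\mu}$ has $\boldsymbol\mu_j=\boldsymbol\mu_k$;
- $T^{(k)}_n=\{S^{(k)}_0,\dots,S^{(k)}_n\}$ otherwise.

Finally
$$\mathcal G'_n=\{\mathbf 0\}\cup\{S^{(k)}_n:k\notin I^{\mathrm f}_{\boldsymbol\mu}\}\cup\mathcal E^0_n\cup\bigcup_{k\in I^{\mathrm f}_{\boldsymbol\mu}}T^{(k)}_n .$$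

The conjecture says that $(L_n-\operatorname{perim}\operatorname{hull}\mathcal G'_n)/\sqrt n\to0$ in probability. It is true.

**Corollary 2.** $\mathcal G^*_n\subseteq\mathcal G'_n\subseteq\mathcal H_n$. Hence Theorem 1 applies to $\mathcal A_n=\mathcal G'_n$, and $(L_n-\operatorname{perim}\operatorname{hull}\mathcal G_n')/\sqrt n\to0$ in $L^2$ and in probability, for every $N$ and every $\boldsymbol\mu$, including the cases where $\mathcal C$ is a segment or a point.

**Proof of Corollary 2, given Theorem 1.** Every point of $\mathcal G_n'$ is a point of some trajectory (and $\mathbf 0=S^{(1)}_0$), so $\mathcal G_n'\subseteq\mathcal H_n$. For the other inclusion we go through the three parts of $\mathcal G^*_n$. First, $\mathbf 0\in\mathcal G'_n$ by definition. Second, let $\boldsymbol\mu_k\in V\setminus\{\mathbf 0\}$. If $k\notin I^{\mathrm f}_{\boldsymbol\mu}$, then $S^{(k)}_n\in\mathcal G_n'$ by definition. If $k\in I^{\mathrm f}_{\boldsymbol\mu}$, then $\boldsymbol\mu_k$, being extreme, is not in the relative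 interior of its face; so (i) does not apply, and in either of the two other cases $S^{(k)}_n\in T^{(k)}_n$. Third, let $\mathbf 0\in V$. An extreme point of a planar convex set is never an interior point, so $\mathbf 0\in\partial\mathcal C$, and $\mathcal E_n^0\subseteq\mathcal G_n'$ contains all zero-drift trajectories. $\square$

Here are some drift configurations.

- One walk, $\boldsymbol\mu_1=\mathbf 0$. Then $V=\{\mathbf 0\}$ and $\mathcal G^*_n$ is the whole trajectory; the error is $0$.
- One walk, $\boldsymbol\mu_1=\mu\neq\mathbf 0$. Then $\mathcal C=[\mathbf 0,\mu]$, $V=\{\mathbf 0,\mu\}$, case (ii) applies, and $\mathcal G_n'=\mathcal G_n^*=\{\mathbf 0,S_n\}$. The claim is that $L_n=2\|S_n\|+o(\sqrt n)$.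
- $\boldsymbol\mu_1=(2,0)$, $\boldsymbol\mu_2=(1,0)$. Again $\mathcal C$ is a segment; $\boldsymbol\mu_2$ is in its relative interior, and $\mathcal G'_n=\mathcal G^*_n=\{\mathbf 0,S_n^{(1)}\}$. The second walk disappears entirely.
- $\boldsymbol\mu_1=\boldsymbol\mu_2=(1,0)$. Uniqueness fails, so $\mathcal G'_n$ keeps both whole trajectories, while $\mathcal G_n^*=\{\mathbf 0,S^{(1)}_n,S^{(2)}_n\}$.
- $\boldsymbol\mu_1=(1,0)$, $\boldsymbol\mu_2=(0,1)$, $\boldsymbol\mu_3=(\frac12,\frac12)$. The point $\boldsymbol\mu_3$ lies on the edge not incident to $\mathbf 0$, so $S^{(3)}_n\in\mathcal G'_n$, while $\mathcal G^*_n=\{\mathbf 0,S^{(1)}_n,S^{(2)}_n\}$ does without it.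
- $\boldsymbol\mu_1=(1,0)$, $\boldsymbol\mu_2=(-1,0)$, $\boldsymbol\mu_3=\mathbf 0$. Here $\mathbf 0\in\partial\mathcal C$ but $\mathbf 0\notin V$. So $\mathcal G'_n$ keeps the whole third walk, while $\mathcal G_n^*=\{S^{(1)}_n,S^{(2)}_n\}$.

So $\mathcal G^*_n$ can be much smaller than $\mathcal G_n'$, and it has a simpler description. It remains to prove Theorem 1.

## 3. Support functions, and why a uniform bound is too weak

Write $e_\theta=(\cos\theta,\sin\theta)$, abbreviated $e$ when $\theta$ is fixed. For a finite set $A\ne\emptyset$ let $h_A(\theta)=\max_{x\in A}x\cdot e_\theta$; this is also the support function of $\operatorname{hull}A$. Cauchy's formula says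
$$\operatorname{perim}\operatorname{hull}A=\int_0^{2\pi}h_A(\theta)\,d\theta. \tag{1}$$
It respects our conventions: for $A=\{x,y\}$ we have $h_A=\frac12(x+y)\cdot e_\theta+\frac12|(x-y)\cdot e_\theta|$, whose integral is $0+\frac12\cdot4\|x-y\|=2\|x-y\|$. By (1), the perimeter is monotone under inclusion of hulls. Write $h_n$ for the support function of $\mathcal H_n$, write $h_{\mathcal C}(\theta)=\max_{p\in P}p\cdot e_\theta$, and set
$$\Delta_n(\theta)=h_n(\theta)-h_{\mathcal G_n^*}(\theta)\ge0 .$$
($\mathcal G_n^*$ is non-empty because $V$ is.) If $\mathcal G_n^*\subseteq\mathcal A_n\subseteq\mathcal H_n$, monotonicity and (1) give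
$$0\le L_n-\operatorname{perim}\operatorname{hull}\mathcal A_n\le L_n-\operatorname{perim}\operatorname{hull}\mathcal G_n^*=\int_0^{2\pi}\Delta_n(\theta)\,d\theta. \tag{2}$$
So we need only bound the last integral.

The natural first attempt is to compare both hulls with $n\mathcal C$. Let
$$D^{(k)}_j=S^{(k)}_j-j\boldsymbol\mu_k,\qquad M_n=\max_{1\le k\le N}\max_{0\le j\le n}\|D^{(k)}_j\| .$$
For all $k$, all $j\le n$ and every $\theta$ we have $S_j^{(k)}\cdot e\le j\,\boldsymbol\mu_k\cdot e+M_n\le n h_{\mathcal C}(\theta)+M_n$, because $h_{\mathcal C}\ge0$ and $h_{\mathcal C}\ge\boldsymbol\mu_k\cdot e$. Conversely, $h_{\mathcal C}(\theta)=v\cdot e$ for some $v\in V$. If $v\neq\mathbf 0$, pick $k$ with $\boldsymbol\mu_k=v$; then $S_n^{(k)}\in\mathcal G_n^*$ and $h_{\mathcal G_n^*}\ge S_n^{(k)}\cdot e\ge n\,v\cdot e-M_n$. If $v=\mathbf 0$, then $\mathbf 0\in\mathcal G_n^*$ and $h_{\mathcal G_n^*}\ge0=n h_{\mathcal C}$. In both cases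
$$h_{\mathcal G_n^*}(\theta)\ge nh_{\mathcal C}(\theta)-M_n,\qquad\text{so}\qquad 0\le\Delta_n(\theta)\le2M_n\quad\text{for every }\theta. \tag{3}$$
Since $M_n$ is of order at most $\sqrt n$ (Section 4), this yields an error of order at most $\sqrt n$, and that is exactly the scale we have to beat.

Can (3) be improved to $\sup_\theta\Delta_n(\theta)=o(\sqrt n)$? No. Take one walk with $Z_i=(1,\varepsilon_i)$, where the $\varepsilon_i=\pm1$ are fair signs, and look in the direction $\theta=\pi/2$, orthogonal to the drift $(1,0)$. Then $S_j\cdot e=W_j=\varepsilon_1+\dots+\varepsilon_j$ and $\Delta_n(\pi/2)=\max_{j\le n}W_j-\max(0,W_n)$. With $m=\lfloor n/2\rfloor$, consider the event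
$$\{3\sqrt n<W_m\le4\sqrt n\}\cap\{W_n-W_m\le-2\sqrt n\}.$$
By independence and the central limit theorem its probability tends to the positive number $\mathbb P(3<N(0,\frac12)\le4)\,\mathbb P(N(0,\frac12)\le-2)$, and on it $\max_jW_j>3\sqrt n$ while $W_n\le2\sqrt n$, so $\Delta_n(\pi/2)\ge\sqrt n$. Any argument that controls the two hulls uniformly in direction must therefore fail.

In the same example, now turn the direction a little. If $\cos\theta>0$ and $|\tan\theta|\le1$, then $Z_i\cdot e=\cos\theta\pm\sin\theta\ge0$. So $j\mapsto S_j\cdot e$ is non-decreasing, its maximum is at $j=n$, and $\Delta_n(\theta)=0$. If $\cos\theta>0$ but $\theta$ is closer to $\pm\pi/2$, the projected walk has positive drift $\cos\theta$, and its maximum exceeds its final value only by an amount that stays bounded in mean as $n\to\infty$. The bad directions $\pm\pi/2$ form a set of measure zero, and Cauchy's formula integrates over $\theta$. So we fix a direction, prove that $\Delta_n(\theta)/\sqrt n\to0$ there, and use (3) only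 to pass to the limit under the integral. For the rate in (b) we must know how the bound blows up near the bad directions.

## 4. Three tools: a maximal bound, uniform integrability, negative drift

**Step 1: the size of $M_n$.** This gives the order $\sqrt n$ in (3). Recall Doob's inequality: if $(X_j)$ is a non-negative submartingale and $p>1$, then $\mathbb E\max_{j\le n}X_j^p\le(\frac p{p-1})^p\,\mathbb EX_n^p$. Each $D^{(k)}$ is a martingale, so $\|D^{(k)}_j\|$ is a submartingale, and $\mathbb E\|D^{(k)}_n\|^2=n\,\mathbb E\|Z_1^{(k)}-\boldsymbol\mu_k\|^2$ because the centred increments are independent. Bounding the maximum over $k$ by the sum, and using $p=2$,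
$$\mathbb EM_n^2\le4n\sum_{k=1}^N\mathbb E\|Z^{(k)}_1-\boldsymbol\mu_k\|^2=:c_0n. \tag{4}$$

**Step 2: uniform integrability of $M_n^2/n$.** This will upgrade convergence in probability to convergence in $L^2$; the bound (4) alone does not. A family of non-negative variables $X_n$ is *uniformly integrable* if $\sup_n\mathbb E[X_n\mathbf 1\{X_n>a\}]\to0$ as $a\to\infty$. For instance, if $\sup_n\mathbb EX_n^2<\infty$ the family is uniformly integrable, since $\mathbb E[X_n\mathbf 1\{X_n>a\}]\le\mathbb EX_n^2/a$. On the other hand, $X_n=n\mathbf 1\{\xi\le1/n\}$ with $\xi$ uniform on $[0,1]$ has $\mathbb EX_n=1$ and is not uniformly integrable. We use two consequences.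

- (U1) If $(X_n)$ is uniformly integrable and $\mathbb P(E_n)\to0$, then $\mathbb E[X_n\mathbf 1_{E_n}]\to0$, because $\mathbb E[X_n\mathbf 1_{E_n}]\le a\,\mathbb P(E_n)+\sup_m\mathbb E[X_m\mathbf 1\{X_m>a\}]$ for each $a$.
- (U2) If moreover $0\le Y_n\le X_n$ and $Y_n\to0$ in probability, then $\mathbb EY_n\to0$, because $\mathbb EY_n\le\varepsilon+\mathbb E[X_n\mathbf 1\{Y_n>\varepsilon\}]$ and (U1) applies.

To prove that $(M_n^2/n)_{n\ge1}$ is uniformly integrable, fix $\varepsilon>0$. For $c>0$ put
$$Y^{(k)}_i=(Z_i^{(k)}-\boldsymbol\mu_k)\mathbf 1\{\|Z_i^{(k)}-\boldsymbol\mu_k\|\le c\}-\mathbb E[\,\cdot\,],\qquad W_i^{(k)}=Z_i^{(k)}-\boldsymbol\mu_k-Y_i^{(k)},$$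
where $\mathbb E[\,\cdot\,]$ is the expectation of the preceding term. Both are i.i.d. in $i$ and centred, $\|Y^{(k)}_i\|\le B:=2c$, and $\mathbb E\|W_1^{(k)}\|^2\le\mathbb E\big[\|Z_1^{(k)}-\boldsymbol\mu_k\|^2\mathbf 1\{\|Z_1^{(k)}-\boldsymbol\mu_k\|>c\}\big]$. Choose $c$ so large that $\sum_k\mathbb E\|W_1^{(k)}\|^2\le\varepsilon$. Let $M_{Y,n}$ and $M_{W,n}$ be defined as $M_n$, with the partial sums of the $Y$'s and of the $W$'s. Then $M_n\le M_{Y,n}+M_{W,n}$, so $M_n^2/n\le U_n+R_n$ with $U_n=2M_{Y,n}^2/n$ and $R_n=2M_{W,n}^2/n$. As in Step 1, $\mathbb ER_n\le8\varepsilon$.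

For $U_n$ we use fourth moments. Expanding,
$$\mathbb E\Big\|\sum_{i=1}^nY_i\Big\|^4=\sum_{i,j,l,m}\mathbb E[(Y_i\cdot Y_j)(Y_l\cdot Y_m)].$$
A term in which some index occurs exactly once vanishes, by independence and centring. In the remaining terms the indices agree in pairs, so there are at most $3n^2$ of them, each at most $B^4$. Doob's inequality with $p=4$, summed over $k$, gives $\sup_n\mathbb EM_{Y,n}^4/n^2<\infty$, so $\sup_n\mathbb EU_n^2<\infty$ and $(U_n)$ is uniformly integrable.

Finally $x\mathbf 1\{x>4a\}\le2(x-2a)^+$ for $x\ge0$, since for $x>4a$ the right side is $x+(x-4a)$. Using also $(U_n+R_n-2a)^+\le(U_n-2a)^++R_n$,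
$$\mathbb E\Big[\frac{M_n^2}n\mathbf 1\Big\{\frac{M_n^2}n>4a\Big\}\Big]\le2\,\mathbb E(U_n-2a)^++16\varepsilon\le2\sup_m\mathbb E[U_m\mathbf 1\{U_m>2a\}]+16\varepsilon .$$
Let $a\to\infty$ and then $\varepsilon\to0$. This proves uniform integrability.

**Step 3: a walk with negative drift has a maximum bounded in mean.** This turns the remark about tilted directions into an estimate, with an explicit dependence on the drift.

**Lemma 3.** Let $W_j=X_1+\dots+X_j$ with $X_i$ i.i.d., $\mathbb EX_1=-m<0$ and $\mathbb EX_1^2<\infty$. Then $\mathbb E\max_{0\le j\le n}W_j\le\mathbb EX_1^2/(2m)$ for all $n$.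

**Proof.** Put $R_n=\max_{0\le j\le n}W_j\ge0$ and $R_n'=\max_{0\le j\le n}(W_{j+1}-W_1)$. Splitting off $j=0$ in the definition of $R_{n+1}$ gives $R_{n+1}=\max(0,X_1+R_n')$. The variable $R'_n$ is independent of $X_1$ and distributed as $R_n$. All second moments are finite, since $R_n\le\sum_{i\le n}|X_i|$. As $0\le R_n\le R_{n+1}$,
$$\mathbb ER_n^2\le\mathbb ER_{n+1}^2\le\mathbb E(X_1+R'_n)^2=\mathbb EX_1^2-2m\,\mathbb ER_n+\mathbb ER_n^2 .$$
Cancel $\mathbb ER_n^2$. $\square$

## 5. Comparing the two hulls in one fixed direction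

Let $\Xi$ be the finite set of $\theta\in[0,2\pi)$ with $(p-q)\cdot e_\theta=0$ for some distinct $p,q\in P$. For $\theta\notin\Xi$ the numbers $p\cdot e_\theta$, $p\in P$, are distinct, so there is a unique maximiser $v=v(\theta)\in P$. It is the unique maximiser of $x\mapsto x\cdot e_\theta$ over $\mathcal C$, so $v\in V$. If $v(\theta)\ne\mathbf 0$, let
$$g(\theta)=\min_{p\in P\setminus\{v\}}(v-p)\cdot e_\theta>0 ,$$
the gap between the best drift and the rest.

**Proposition 4.** Let $\theta\notin\Xi$. If $v(\theta)\neq\mathbf 0$, then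
$$\mathbb E\Delta_n(\theta)\le\sum_{k:\boldsymbol\mu_k=v(\theta)}\min\Big(2\,\mathbb EM_n,\frac{\mathbb E\|Z^{(k)}_1\|^2}{2|\boldsymbol\mu_k\cdot e_\theta|}\Big)+\mathbb E\big(2M_n-n\,g(\theta)\big)^+. \tag{5}$$
If $v(\theta)=\mathbf 0$, then
$$\mathbb E\Delta_n(\theta)\le\sum_{k:\boldsymbol\mu_k\ne\mathbf 0}\min\Big(2\,\mathbb EM_n,\frac{\mathbb E\|Z^{(k)}_1\|^2}{2|\boldsymbol\mu_k\cdot e_\theta|}\Big). \tag{6}$$

**Proof.** Note that $\Delta_n(\theta)=\max_k\big(\max_{0\le j\le n}S^{(k)}_j\cdot e-h_{\mathcal G_n^*}(\theta)\big)$. We bound the bracket for each walk.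

**Step 1: $v\ne\mathbf 0$ and $\boldsymbol\mu_k=v$.** This shows that for the leading walks only the endpoint matters. Since $\mathbf 0\in P\setminus\{v\}$, we have $v\cdot e\ge g>0$. Put $U_k=\max_{0\le j\le n}(S^{(k)}_j-S^{(k)}_n)\cdot e$. As $S^{(k)}_n\in\mathcal G_n^*$,
$$\max_{0\le j\le n}S^{(k)}_j\cdot e=S_n^{(k)}\cdot e+U_k\le h_{\mathcal G_n^*}(\theta)+U_k .$$
Writing $j=n-i$, we see that $(S^{(k)}_{n-i}-S^{(k)}_n)\cdot e$ is the sum of the last $i$ of the variables $-Z^{(k)}_1\cdot e,\dots,-Z^{(k)}_n\cdot e$. Read backwards in time, this is a walk with i.i.d. increments of mean $-v\cdot e<0$. By Lemma 3, and $(Z\cdot e)^2\le\|Z\|^2$,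
$$\mathbb EU_k\le\frac{\mathbb E\|Z_1^{(k)}\|^2}{2|\boldsymbol\mu_k\cdot e|}.$$
Also $(S_j^{(k)}-S_n^{(k)})\cdot e=-(n-j)\,v\cdot e+(D_j^{(k)}-D_n^{(k)})\cdot e\le2M_n$, so $U_k\le2M_n$.

**Step 2: $v\neq\mathbf 0$ and $\boldsymbol\mu_k\ne v$.** This shows that the other walks are left behind. Both $\mathbf 0$ and $\boldsymbol\mu_k$ are in $P\setminus\{v\}$, so $\max(0,\boldsymbol\mu_k\cdot e)\le v\cdot e-g$, and for $0\le j\le n$
$$S^{(k)}_j\cdot e\le n\max(0,\boldsymbol\mu_k\cdot e)+M_n\le n(v\cdot e-g)+M_n .$$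
By (3), $h_{\mathcal G_n^*}(\theta)\ge n\,v\cdot e-M_n$. Hence the bracket is at most $(2M_n-ng)^+$.

Steps 1 and 2 give $\Delta_n(\theta)\le\sum_{k:\boldsymbol\mu_k=v}U_k+(2M_n-ng)^+$, and taking expectations proves (5).

**Step 3: $v=\mathbf 0$.** This treats the directions in which every non-zero drift points backwards. Now $\mathbf 0\in V$, so $\mathbf 0\in\mathcal G_n^*$ and $h_{\mathcal G_n^*}(\theta)\ge0$. If $\boldsymbol\mu_k=\mathbf 0$, the whole trajectory is in $\mathcal G^*_n$ and the bracket is at most $0$. If $\boldsymbol\mu_k\ne\mathbf 0$, then $\boldsymbol\mu_k\cdot e<0$ by uniqueness of the maximiser, and the bracket is at most $R_k:=\max_{0\le j\le n}S_j^{(k)}\cdot e$. Here $R_k\le M_n$, because $j\,\boldsymbol\mu_k\cdot e\le0$, and $\mathbb ER_k\le\mathbb E\|Z^{(k)}_1\|^2/(2|\boldsymbol\mu_k\cdot e|)$ by Lemma 3. Since all $R_k\ge0$, we get $\Delta_n(\theta)\le\sum_{k:\boldsymbol\mu_k\neq\mathbf 0}R_k$, which proves (6). $\square$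

Step 3 shows why zero-drift walks are treated differently. When $v=\mathbf 0$ is the leader, a walk with zero drift has no drift in any direction, so Lemma 3 is unavailable for it and we keep its trajectory. When $\mathbf 0\notin V$, the maximiser $v(\theta)$ is never $\mathbf 0$, and Step 2 disposes of such a walk.

## 6. Integrating over directions: convergence in $L^2$

**Proof of Theorem 1(a).** By (2) it suffices to show $\frac1n\mathbb E\big(\int_0^{2\pi}\Delta_n\,d\theta\big)^2\to0$.

**Step 1: a fixed direction.** We show $\mathbb E\Delta_n(\theta)^2/n\to0$ for each $\theta\notin\Xi$. For $\boldsymbol\mu_k\ne\mathbf 0$ we have $\boldsymbol\mu_k\cdot e_\theta\neq0$, so the sums in (5) and (6) are bounded in $n$ by their second entries. For the last term of (5), use $(x-t)^+\le x^2/(4t)$ for $x\ge0$, $t>0$ (which is $(x-2t)^2\ge0$) with $x=2M_n$, $t=ng$, and (4):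
$$\mathbb E(2M_n-ng)^+\le\frac{\mathbb EM_n^2}{ng}\le\frac{c_0}g .$$
So $\mathbb E\Delta_n(\theta)$ is bounded in $n$, and $\Delta_n(\theta)/\sqrt n\to0$ in probability by Markov's inequality. By (3), $\Delta_n(\theta)^2/n\le4M_n^2/n$, which is uniformly integrable, so (U2) gives $\mathbb E\Delta_n(\theta)^2/n\to0$.

**Step 2: all directions.** We interchange limit and integral. By (3) and (4), $\mathbb E\Delta_n(\theta)^2/n\le4c_0$ for all $\theta$ and $n$. The Cauchy–Schwarz inequality, Tonelli's theorem and bounded convergence (recall that $\Xi$ is finite) give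
$$\frac1n\mathbb E\Big(\int_0^{2\pi}\Delta_n(\theta)\,d\theta\Big)^2\le2\pi\int_0^{2\pi}\frac{\mathbb E\Delta_n(\theta)^2}n\,d\theta\longrightarrow0 .$$
Convergence in $L^2$ implies convergence in probability. $\square$

Together with Section 2 this proves the conjecture.

## 7. The cost of the bad directions: $O(\log n)$ in mean

**Proof of Theorem 1(b).** Non-negativity is (2). For the upper bound we integrate (5) and (6) over $\theta$. In both we enlarge the sum to all $k$ with $\boldsymbol\mu_k\ne\mathbf 0$. The integrals below use that $|\cos t|\ge2s/\pi$ when $t$ is at distance $s\in[0,\pi/2]$ from the zero set of $\cos$. A period contains two zeros, hence four intervals on which $s$ runs through $[0,\pi/2]$.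

**Step 1: the gap term costs $O(1)$.** This is the price of directions in which two drifts nearly tie. If $v(\theta)\neq\mathbf 0$, then $g(\theta)=|(p-q)\cdot e_\theta|$ for some pair of distinct $p,q\in P$, so
$$(2M_n-ng(\theta))^+\le\sum_{\{p,q\}\subseteq P,\,p\ne q}\big(2M_n-n|(p-q)\cdot e_\theta|\big)^+ .$$
For each pair, $|(p-q)\cdot e_\theta|=\|p-q\|\,|\cos(\theta-\varphi)|$ for some $\varphi$. For $A\ge0$ and $B>0$,
$$\int_0^{2\pi}(A-B|\cos t|)^+dt\le4\int_0^\infty\Big(A-\frac{2Bs}\pi\Big)^+ds=\frac{\pi A^2}B .$$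
With $A=2M_n$ and $B=n\|p-q\|$, and (4), the integrated expectation is at most $\sum_{\{p,q\}}4\pi\,\mathbb EM_n^2/(n\|p-q\|)\le\sum_{\{p,q\}}4\pi c_0/\|p-q\|=O(1)$.

**Step 2: the drift terms cost $O(\log n)$.** This is the price of directions nearly orthogonal to a drift. Let $a=2\sqrt{c_0}$; by (4), $2\,\mathbb EM_n\le a\sqrt n$. For a fixed $k$ with $\boldsymbol\mu_k\neq\mathbf 0$ put $b=\mathbb E\|Z_1^{(k)}\|^2/(2\|\boldsymbol\mu_k\|)$. After a rotation, the integral of the $k$-th summand is at most
$$\int_0^{2\pi}\min\Big(a\sqrt n,\frac b{|\cos t|}\Big)dt\le4\int_0^{\pi/2}\min\Big(a\sqrt n,\frac{\pi b}{2s}\Big)ds\le4a+2\pi b\log\Big(\frac{\pi\sqrt n}2\Big),$$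
where we used the first entry for $s\le1/\sqrt n$ and the second for $s\ge1/\sqrt n$. Summing over $k$ gives $O(\log n)$ for $n\ge2$.

**Step 3: $\mathbf 0\in\operatorname{int}\mathcal C$.** Here no leading drift comes near to being orthogonal to its direction. Let $\delta>0$ be such that the disc of radius $\delta$ about $\mathbf 0$ lies in $\mathcal C$. Then $v(\theta)\cdot e_\theta=h_{\mathcal C}(\theta)\ge\delta$ for all $\theta\notin\Xi$, so $v(\theta)\ne\mathbf 0$ and only (5) occurs. Its sum runs over $k$ with $\boldsymbol\mu_k=v(\theta)$ only, and each summand is at most $\mathbb E\|Z_1^{(k)}\|^2/(2\delta)$. With Step 1 the total is $O(1)$. $\square$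

For the walk with $Z_i=(1,\varepsilon_i)$ of Section 3 we have $\mathbb E(Z_1\cdot e_\theta)^2=1$ for all $\theta$, so Lemma 3 gives, for a single walk, $\mathbb E\Delta_n(\theta)\le\min(a\sqrt n,1/(2|\cos\theta|))$. The region $|\cos\theta|<1/\sqrt n$ contributes $O(1)$ to the integral, and the rest contributes at most $4\cdot\frac12\int_0^{\arccos(1/\sqrt n)}\sec t\,dt=2\log(\sqrt n+\sqrt{n-1})=\log n+O(1)$. The next section shows that the true expected error in this example is $\log n+o(\log n)$.

## 8. One walk with drift: the error is $\sigma_\perp^2\|\mu\|^{-1}\log n$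

**Theorem 5.** If $N=1$ and $\boldsymbol\mu_1=\mu\neq\mathbf 0$, then $\mathcal G_n'=\mathcal G_n^*=\{\mathbf 0,S_n\}$ and
$$\mathbb E[L_n-\operatorname{perim}\operatorname{hull}\mathcal G_n']=\frac{\sigma_\perp^2}{\|\mu\|}\log n+o(\log n),$$
where $\sigma_\perp^2$ is the variance of the component of $Z_1$ orthogonal to $\mu$.

The identity of the sets was found in Section 2, and $\operatorname{perim}\operatorname{hull}\{\mathbf 0,S_n\}=2\|S_n\|$. So the order $\log n$ in Theorem 1(b) cannot be improved in general: take $\sigma_\perp^2>0$.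

**Step 1: the mean of a maximum.** This gives an exact expression for $\mathbb Eh_n(\theta)$. We use Spitzer's identity (F. Spitzer, *Trans. AMS* 82, 1956): for a one-dimensional walk $W$ with i.i.d. integrable increments,
$$\mathbb E\max_{0\le j\le n}W_j=\sum_{j=1}^n\frac{\mathbb E[W_j^+]}j. \tag{7}$$
Here is a short argument for this consequence. It is enough to show $n\,\mathbb E[R_n-R_{n-1}]=\mathbb E[W_n^+]$ for $n\ge1$, where $R_n=\max_{0\le j\le n}W_j$. Take real numbers $x_1,\dots,x_n$, extend them $n$-periodically, let $s_i=x_1+\dots+x_i$ and $w=s_n$, so that $s_{i+n}=s_i+w$. For $0\le i\le n-1$ put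
$$a_i=\max_{i\le m\le i+n}s_m-s_i,\qquad b_i=\max_{i+1\le m\le i+n}s_m-s_{i+1}.$$
If the $x$'s are the increments of the walk, cyclic shifts do not change their joint law, so $a_i$ is distributed as $R_n$ and $b_i$ as $R_{n-1}$. Moreover
$$\sum_{i=0}^{n-1}(a_i-b_i)=w+\sum_{i=0}^{n-1}\Big(\max_{i\le m\le i+n}s_m-\max_{i+1\le m\le i+n}s_m\Big).$$
If $w\ge0$, then $s_i\le s_{i+n}$, all terms of the last sum vanish, and the total is $w$. If $w<0$, let $m_i=\max_{i\le m\le i+n-1}s_m$. Since $s_{i+n}<s_i$, the $i$-th term is $m_i-m_{i+1}$; the sum telescopes to $m_0-m_n=-w$, and the total is $0$. So the total is $w^+$ in both cases; take expectations.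

Apply (7) to $W_j=S_j\cdot e_\theta$ and integrate over $\theta$. Since $\int_0^{2\pi}(x\cdot e_\theta)^+d\theta=2\|x\|$, Cauchy's formula and Tonelli's theorem yield the Spitzer–Widom formula
$$\mathbb EL_n=2\sum_{j=1}^n\frac{\mathbb E\|S_j\|}j. \tag{8}$$

**Step 2: the mean length of $S_j$.** We need $\mathbb E\|S_j\|$ up to $o(1)$, and claim
$$\mathbb E\|S_j\|=j\|\mu\|+\frac{\sigma_\perp^2}{2\|\mu\|}+o(1)\qquad(j\to\infty). \tag{9}$$
Let $u=\mu/\|\mu\|$, $x=S_j$, $D=S_j-j\mu$, let $x_\perp$ be the (scalar) component of $x$ orthogonal to $u$, and let $A=\{\|D\|\le j\|\mu\|/2\}$. Since $\mathbb E[x\cdot u]=j\|\mu\|$, we study $\mathbb E[\|x\|-x\cdot u]$. By Chebyshev's inequality, $\mathbb P(A^c)\le4\,\mathbb E\|D\|^2/(j\|\mu\|)^2=O(1/j)\to0$. By Step 2 of Section 4, and $\|D\|\le M_j$, the family $\|D\|^2/j$ is uniformly integrable.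

*On $A$.* We have $x\cdot u=j\|\mu\|+D\cdot u\ge j\|\mu\|/2$, so $\|x\|+x\cdot u\ge j\|\mu\|>0$, and from $\|x\|^2-(x\cdot u)^2=x_\perp^2$,
$$\|x\|-x\cdot u=\frac{x_\perp^2}j\,q,\qquad q=\frac j{\|x\|+x\cdot u}\le\frac1{\|\mu\|}.$$
By the law of large numbers $x/j\to\mu$ in probability, so $\eta_j:=q\mathbf 1_A-\frac1{2\|\mu\|}\to0$ in probability (read $q\mathbf 1_A=0$ off $A$), and $|\eta_j|\le1/\|\mu\|$. The vector $\mu$ has no orthogonal component, so $x_\perp$ is the orthogonal component of $D$: thus $\mathbb E[x_\perp^2/j]=\sigma_\perp^2$ exactly, and $x_\perp^2/j\le\|D\|^2/j$ is uniformly integrable. For each $\varepsilon>0$,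
$$\mathbb E\Big[\frac{x_\perp^2}j|\eta_j|\Big]\le\varepsilon\sigma_\perp^2+\frac1{\|\mu\|}\mathbb E\Big[\frac{x_\perp^2}j\mathbf 1\{|\eta_j|>\varepsilon\}\Big],$$
and the last expectation tends to $0$ by (U1). Hence the contribution of $A$ converges to $\sigma_\perp^2/(2\|\mu\|)$.

*On $A^c$.* Here $j\|\mu\|<2\|D\|$, so
$$0\le\|x\|-x\cdot u\le2\|x\|\le2(\|D\|+j\|\mu\|)\le6\|D\|\le\frac{12}{\|\mu\|}\cdot\frac{\|D\|^2}j ,$$
where the last inequality multiplies by $2\|D\|/(j\|\mu\|)>1$. By (U1) the expectation over $A^c$ tends to $0$. This proves (9).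

**Step 3: summation.** Insert (9) in (8). Since $\sum_{j\le n}1/j=\log n+O(1)$ and $\sum_{j\le n}o(1)/j=o(\log n)$,
$$\mathbb E[L_n-2\|S_n\|]=2n\|\mu\|+\frac{\sigma_\perp^2}{\|\mu\|}\log n+o(\log n)-2n\|\mu\|-O(1),$$
which is the assertion of Theorem 5. $\square$

## 9. Walks with extreme drift cannot be dropped

Let $\Sigma_k=\operatorname{Cov}(Z_1^{(k)})$.

**Theorem 6.** (a) Let $k$ satisfy $\boldsymbol\mu_k=v\in V$ and $\Sigma_k\neq0$. Let $\mathcal R_n$ consist of $\mathbf 0$, the full trajectories of all walks $j\ne k$, and additionally $S_n^{(k)}$ if $v=\mathbf 0$. Then $(L_n-\operatorname{perim}\operatorname{hull}\mathcal R_n)/\sqrt n\not\to0$ in probability.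

(b) Consequently, if $\Sigma_k\ne0$ for all $k$ and $J\subseteq\{1,\dots,N\}$, write $\mathcal H^J_n=\operatorname{hull}\big(\{\mathbf 0\}\cup\bigcup_{k\in J}\{S^{(k)}_0,\dots,S_n^{(k)}\}\big)$. Then
$$\frac{L_n-\operatorname{perim}\mathcal H_n^J}{\sqrt n}\to0\ \text{in probability}\iff J\supseteq\{k:\boldsymbol\mu_k\in V\}.$$

For example, with $\boldsymbol\mu_1=(2,0)$, $\boldsymbol\mu_2=(1,0)$ and non-zero covariances, $V=\{\mathbf 0,(2,0)\}$, so the condition on $J$ is $1\in J$. For $v=\mathbf 0$, part (a) says that the endpoint of a zero-drift walk is not a substitute for its trajectory.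

**Proof of (a). Step 1: good directions.** We find a set of directions of positive measure in which walk $k$ can stick out. Since $v$ is extreme, $v\notin\operatorname{hull}(P\setminus\{v\})$. By strict separation of a point from a compact convex set (trivially if $P=\{v\}$), the set
$$\Theta_v=\{\theta:v\cdot e_\theta>p\cdot e_\theta\text{ for all }p\in P\setminus\{v\}\}$$
is non-empty. It is open, because $P$ is finite. As $\Sigma_k\ne0$ is positive semidefinite, its kernel has dimension at most $1$, and $s^2(\theta)=e_\theta^\top\Sigma_ke_\theta$ vanishes only if $e_\theta$ is in the kernel, so for at most two $\theta\in[0,2\pi)$. Fix $\theta\in\Theta_v$ with $s=s(\theta)>0$, and let $s_j^2=e^\top\Sigma_je$. In Steps 2 and 3 we construct events $B_n$ with $\liminf_n\mathbb P(B_n)>0$ on which $h_n(\theta)-h_{\mathcal R_n}(\theta)\ge\sqrt n$.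

**Step 2: the events when $v\neq\mathbf 0$.** We let walk $k$ end unusually far out while the others do not. Now $v\cdot e>0$, since $\mathbf 0\in P\setminus\{v\}$. Let $g=\min_{p\in P\setminus\{v\}}(v-p)\cdot e>0$ and
$$B_n=\{S_n^{(k)}\cdot e>n\,v\cdot e+3\sqrt n\}\cap\bigcap_{j\neq k}\Big\{\max_{0\le i\le n}S_i^{(j)}\cdot e\le n\,v\cdot e+2\sqrt n\Big\}.$$
On $B_n$ we have $h_n(\theta)>n\,v\cdot e+3\sqrt n$ and $h_{\mathcal R_n}(\theta)\le n\,v\cdot e+2\sqrt n$; the point $\mathbf 0$ contributes $0\le n\,v\cdot e$. The events in the intersection concern different walks, so they are independent, and it suffices that each has positive $\liminf$ probability.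

- By the central limit theorem the first has probability tending to $\mathbb P(N(0,s^2)>3)>0$.
- If $j\ne k$ and $\boldsymbol\mu_j=v$, the maximum is $S^{(j)}_n\cdot e+U_j$, where $U_j$ is bounded in $L^1$ by Lemma 3, as in Step 1 of Section 5. The event contains $\{S_n^{(j)}\cdot e\le n\,v\cdot e+\sqrt n\}\cap\{U_j\le\sqrt n\}$, and $\mathbb P(U_j>\sqrt n)=O(1/\sqrt n)$ by Markov's inequality. So the $\liminf$ is at least $\mathbb P(N(0,s_j^2)<1)>0$ (equal to $1$ if $s_j=0$).
- If $\boldsymbol\mu_j\ne v$, the maximum is at most $n(v\cdot e-g)+M_n$, as in Step 2 of Section 5. The event contains $\{M_n\le ng\}$, whose probability tends to $1$ by (4).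

**Step 3: the events when $v=\mathbf 0$.** We let walk $k$ make an excursion and return. Let
$$B_n=\{S^{(k)}_{\lfloor n/2\rfloor}\cdot e>3\sqrt n,\ S_n^{(k)}\cdot e\le2\sqrt n\}\cap\bigcap_{j\neq k}\Big\{\max_{0\le i\le n}S_i^{(j)}\cdot e\le2\sqrt n\Big\}.$$
On $B_n$ we have $h_n(\theta)>3\sqrt n$ and $h_{\mathcal R_n}(\theta)\le2\sqrt n$. The events again concern different walks.

- The first contains $\{3\sqrt n<S^{(k)}_{\lfloor n/2\rfloor}\cdot e\le4\sqrt n\}\cap\{(S_n^{(k)}-S^{(k)}_{\lfloor n/2\rfloor})\cdot e\le-2\sqrt n\}$. These two are independent, and by the central limit theorem (walk $k$ has zero drift) the limiting probability is $\mathbb P(3<N(0,\frac{s^2}2)\le4)\,\mathbb P(N(0,\frac{s^2}2)\le-2)>0$.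
- If $j\neq k$ and $\boldsymbol\mu_j=\mathbf 0$, the limiting probability is $\mathbb P(|N(0,s_j^2)|\le2)>0$ by the Erdős–Kac theorem (or Donsker's theorem). If $s_j=0$, the projected walk is identically $0$ almost surely and the probability is $1$.
- If $\boldsymbol\mu_j\ne\mathbf 0$, then $\boldsymbol\mu_j\cdot e<0$ because $\theta\in\Theta_{\mathbf 0}$. The maximum is bounded in $L^1$ by Lemma 3, so the probability tends to $1$ by Markov's inequality.

**Step 4: from directions to the perimeter.** We integrate, with a truncation so that convergence in probability can be contradicted. Put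
$$Q_n=\int_0^{2\pi}\min\Big(1,\frac{h_n(\theta)-h_{\mathcal R_n}(\theta)}{\sqrt n}\Big)d\theta .$$
As $\mathcal R_n\subseteq\mathcal H_n$, the integrand is non-negative, so $0\le Q_n\le2\pi$, and $Q_n\le(L_n-\operatorname{perim}\operatorname{hull}\mathcal R_n)/\sqrt n$ by (1). By Tonelli's theorem and Fatou's lemma,
$$\liminf_n\mathbb EQ_n\ge\int_{\Theta_v}\liminf_n\mathbb P\big(h_n(\theta)-h_{\mathcal R_n}(\theta)\ge\sqrt n\big)\,d\theta>0,$$
because the integrand is positive for all but at most two $\theta$ in the non-empty open set $\Theta_v$. If $(L_n-\operatorname{perim}\operatorname{hull}\mathcal R_n)/\sqrt n\to0$ in probability, then $Q_n\to0$ in probability, and since $Q_n\le2\pi$ also $\mathbb EQ_n\to0$, a contradiction.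

**Proof of (b).** If $J\supseteq\{k:\boldsymbol\mu_k\in V\}$, the finite set $\{\mathbf 0\}\cup\bigcup_{k\in J}\{S_0^{(k)},\dots,S_n^{(k)}\}$ contains $\mathcal G_n^*$ and lies in $\mathcal H_n$, so Theorem 1(a) applies. Conversely, suppose some $k\notin J$ has $\boldsymbol\mu_k\in V$. For this $k$ the set $\mathcal R_n$ contains $\mathbf 0$ and all trajectories with index in $J$, so $\mathcal H_n^J\subseteq\operatorname{hull}\mathcal R_n$ and
$$L_n-\operatorname{perim}\mathcal H_n^J\ge L_n-\operatorname{perim}\operatorname{hull}\mathcal R_n\ge0 .$$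
By (a) the right side divided by $\sqrt n$ does not tend to $0$ in probability, so neither does the left. $\square$
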